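\title{Subgroups of bounded rank and large finite index in the first Grigorchuk group}

\begin{abstract}
For normal subgroups $H$ of finite index in the first Grigorchuk group $G$, Grigorchuk and Kravchenko showed that $\log\operatorname{rk}(H)$ and $\log\log[G:H]$ agree up to a constant factor, where $\operatorname{rk}(H)$ is the minimal number of generators. We disprove the conjecture that the same rigidity holds for all subgroups of finite index: $G$ has subgroups generated by four elements whose indices are finite and tend to infinity, so no lower bound for the rank in terms of the index holds. The upper bound survives in the sharp form $\operatorname{rk}(H)=O(\log[G:H])$, and up to multiplicative constants this is the only relation between rank and index.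
\end{abstract}

\section{Introduction}

\subsection{Rank and index}

For a finitely generated group $H$ let $\operatorname{rk}(H)$ denote its \emph{rank}, the minimal number of generators. If $H$ has finite index in a finitely generated group $\Gamma$, Schreier's formula gives
\begin{equation}\label{eq:schreier}
\operatorname{rk}(H)-1\le[\Gamma:H]\,\bigl(\operatorname{rk}(\Gamma)-1\bigr),
\end{equation}
with equality when $\Gamma$ is free. How closely does the index of $H$ determine its rank? The following notion makes the question precise. Throughout, $\mathbb N=\{1,2,\dots\}$, ``increasing'' is meant in the weak sense, and $\log=\log_2$.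

\begin{definition}\label{def:rigid}
Let $f,g$ be increasing functions on $\mathbb N$ with positive values and limit $\infty$. A finitely generated group $\Gamma$ is \emph{$(f,g)$-RG-rigid} if there is $C\in\mathbb N$ such that every subgroup $H$ of finite index in $\Gamma$, including $H=\Gamma$, satisfies
\begin{align}
g(\operatorname{rk}(H))&<C\,f(C\,[\Gamma:H]),\label{eq:upper}\\
f([\Gamma:H])&<C\,g(C\operatorname{rk}(H)).\label{eq:lower}
\end{align}
It is \emph{normally $(f,g)$-RG-rigid} if this holds for all normal subgroups of finite index.
\end{definition}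

Inequality \eqref{eq:upper} bounds the rank from above in terms of the index, and \eqref{eq:lower} bounds it from below. A free group of rank $r\ge2$ is rigid for $f(n)=g(n)=n$ with $C=r$, because $[\Gamma:H]\le\operatorname{rk}(H)\le r[\Gamma:H]$. At the other extreme, whatever $f$ and $g$ are, \eqref{eq:lower} forces subgroups of bounded rank to have bounded index: if $\operatorname{rk}(H)\le r$, then $f([\Gamma:H])<C\,g(Cr)$, and $f$ tends to $\infty$. So $\mathbb Z^r$, all of whose finite-index subgroups have rank $r$, is not rigid for any pair $(f,g)$.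

\subsection{The group and the conjecture}

Let $\mathcal T$ be the rooted binary tree whose vertices are the finite words over $\{0,1\}$, each word $w$ being joined to $w0$ and $w1$. The first Grigorchuk group $G=\langle a,b,c,d\rangle$ is generated by four automorphisms of $\mathcal T$. They fix the empty word, and for $i\in\{0,1\}$ and any word $w$,
\begin{gather*}
a(iw)=(1-i)w,\\
b(0w)=0\,a(w),\qquad c(0w)=0\,a(w),\qquad d(0w)=0w,\\
b(1w)=1\,c(w),\qquad c(1w)=1\,d(w),\qquad d(1w)=1\,b(w).
\end{gather*}
The group $G$ is infinite, of intermediate growth, and a $2$-group: every element has order a power of $2$. Every nontrivial normal subgroup of $G$ has finite index. Put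
\[
f_0(n)=\begin{cases}\log\log n,& n\ge4,\\ 1,& n\le 4,\end{cases}\qquad g_0(n)=\max\{1,\log n\}.
\]
(In \cite{GK} the functions take values in $\mathbb N$. Passing to integer parts, or changing finitely many values, only changes the constant $C$.) Grigorchuk and Kravchenko \cite{GK} proved that $G$ is normally $(f_0,g_0)$-RG-rigid, and moreover that for some $D>1$
\begin{equation}\label{eq:GK}
\tfrac1D\log\operatorname{rk}(H)\le\log\log[G:H]\le D\log\operatorname{rk}(H)
\end{equation}
for all normal subgroups $H$ with $[G:H]\ge4$. In other words, the rank lies between $(\log[G:H])^{1/D}$ and $(\log[G:H])^{D}$. The same inequalities are known, with some constant $D$, for the stabilizers of vertices of level $n\ge2$, which have index $2^n$. The conjecture, posed in \cite{GK}, is that \emph{$G$ is $(f_0,g_0)$-RG-rigid}: the two inequalities should hold for all subgroups of finite index.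

The guess is a natural one. The group $G$ has a normal subgroup $K$ of finite index that contains, for each $m$, a direct product $K^{(m)}$ of $2^m$ copies of itself, one in each subtree at level $m$. Both the rank of $K^{(m)}$ and the logarithm of its index have order $2^m$ (Example~\ref{ex:Km}). One may expect a subgroup of large index to be close to a product of many independent pieces in this way, each piece costing at least one generator.

\subsection{Results}

\begin{theorem}\label{thm:main}
For every $m\ge2$ there is a subgroup $H_m$ of finite index in $G$ with $\operatorname{rk}(H_m)\le4$ and $[G:H_m]\ge2^{\,2^{m-2}-1}$. Hence for every $C$ and every pair of increasing functions $f,g$ with limit $\infty$, inequality \eqref{eq:lower} fails for some subgroup of finite index in $G$. In particular, $G$ is not $(f,g)$-RG-rigid for any such pair, and the conjecture is false.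
\end{theorem}

The other half of the conjecture is true, in a stronger form.

\begin{theorem}\label{thm:upper}
There is a constant $C_1$ such that $\operatorname{rk}(H)\le C_1\log[G:H]$ for every subgroup $H\ne G$ of finite index. Consequently, for $f=f_0$, $g=g_0$ and a suitable $C$, inequality \eqref{eq:upper} holds for all subgroups of finite index in $G$.
\end{theorem}

Up to constants, Theorem~\ref{thm:upper} is the only restriction on the pair (rank, index); the case $r=n$ below shows that its bound is optimal in order.

\begin{theorem}\label{thm:all}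
There is a constant $C_2>1$ such that for all integers $1\le r\le n$ there is a subgroup $H$ of finite index in $G$ with
\[
r/C_2\le\operatorname{rk}(H)\le C_2r\qquad\text{and}\qquad n/C_2\le\log[G:H]\le C_2n .
\]
\end{theorem}

\subsection{The idea}

Independent pieces stop costing generators once they are permuted. The group $(\mathbb Z/2)^N$ has rank $N$, but $(\mathbb Z/2)^N\rtimes\mathbb Z/N$ is generated by the cyclic shift and the vector $(1,0,\dots,0)$. In $G$, the role of $(\mathbb Z/2)^N$ is played by $K^{(m)}$. The subgroup $K$ is the normal closure of one element $t$, so a single copy of $t$ placed below a vertex $v$ of level $m$ generates all of $K^{(m)}$ under conjugation by a group $S$, provided that $S$ is transitive on level $m$ and that its stabilizer of $v$ acts below $v$ as the whole of $G$. Then $SK^{(m)}$ has finite index and rank at most $\operatorname{rk}(S)+1$. The difficulty is that $S$ must be this rich locally and still act on level $m$ as a much smaller group than $G$ does, with a number of generators independent of $m$. One $3$-generated group $S$ works for all $m$: a twisted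 diagonal, in which the action on the left half of the tree determines the action on the right half.

Section~\ref{sec:branch} develops the branching structure of $G$ from the definition, and Sections~\ref{sec:main}, \ref{sec:upper} and~\ref{sec:all} prove the three theorems. The fact that $G$ is a $2$-group is taken as known and is used only in Section~\ref{sec:upper}.

\section{Sections and branching}\label{sec:branch}

\subsection{Ranks and indices}

Besides \eqref{eq:schreier} we use three textbook facts.
\begin{itemize}
\item[(R1)] If $N$ is normal in $E$, then $\operatorname{rk}(E/N)\le\operatorname{rk}(E)\le\operatorname{rk}(N)+\operatorname{rk}(E/N)$, and $[RN:R]=[N:R\cap N]$ for every subgroup $R\le E$.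
\item[(R2)] A group of order at most $2^e$ has rank at most $e$, since each new generator at least doubles the subgroup generated so far; and $\operatorname{rk}((\mathbb Z/2)^N)=N$.
\item[(R3)] A proper subgroup of a finite $2$-group lies in a subgroup of index $2$.
\end{itemize}

\subsection{Sections}

Products are compositions, $(xy)(w)=x(y(w))$, and $[x,y]=xyx^{-1}y^{-1}$. Let $X_m$ be the set of words of length $m$, let $\operatorname{St}(m)$ be the subgroup of $G$ fixing $X_m$ pointwise, and let $G_m=G/\operatorname{St}(m)$ be the finite group of permutations of $X_m$ induced by $G$. For $x\in\operatorname{Aut}\mathcal T$ and a vertex $v$, the \emph{section} $x|_v\in\operatorname{Aut}\mathcal T$ describes how $x$ carries the subtree below $v$ to the subtree below $x(v)$; it is defined by $x(vw)=x(v)\,x|_v(w)$. The definition gives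
\[
(xy)|_v=x|_{y(v)}\,y|_v,\qquad x|_{uv}=(x|_u)|_v .
\]
The sections of the generators at $0$ and $1$ are generators or trivial, so all sections of elements of $G$ lie in $G$. On the stabilizer of $v$, the map $x\mapsto x|_v$ is a homomorphism.

For $y_0,y_1\in\operatorname{Aut}\mathcal T$ let $(y_0,y_1)$ be the automorphism fixing $0$ and $1$ with sections $y_0$ and $y_1$. Pairs multiply coordinatewise, $a(y_0,y_1)a=(y_1,y_0)$, and
\[
b=(a,c),\qquad c=(a,d),\qquad d=(1,b).
\]
For a vertex $v$ and $z\in\operatorname{Aut}\mathcal T$ let $v*z$ act by $vw\mapsto v\,z(w)$ and fix all other words; thus $0*z=(z,1)$. The map $z\mapsto v*z$ is an injective homomorphism, and $(uv)*z=u*(v*z)$. For $z\in G$ the automorphism $v*z$ need not lie in $G$ (Remark~\ref{rem:parity}). Following the word $x(v)w$ through $x^{-1}$, $v*z$ and $x$ gives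
\begin{equation}\label{eq:conj}
x\,(v*z)\,x^{-1}=x(v)*\bigl(x|_v\,z\,(x|_v)^{-1}\bigr).
\end{equation}
In particular, if $x(v)=v$, then
\begin{equation}\label{eq:comm}
[x,v*z]=v*[x|_v,z],\qquad[v*z,x]=v*[z,x|_v].
\end{equation}

\begin{lemma}\label{lem:rel}
We have $a^2=b^2=c^2=d^2=bcd=1$. Hence $b,c,d$ commute, each is the product of the other two, and $G=\langle a,b,c\rangle=\langle a,b,d\rangle$. Moreover
\[
aba=(c,a),\qquad aca=(d,a),\qquad ada=(b,1),\qquad(ad)^2=(b,b),\qquad(ad)^4=1 .
\]
\end{lemma}

\begin{proof}
The relation $a^2=1$ is read off the definition. If every element of a set $Z\subseteq\operatorname{Aut}\mathcal T$ has the form $(1,z)$ with $z\in Z$, then by induction on $m$ every element of $Z$ fixes $X_m$, so $Z=\{1\}$. This applies to $b^2=(1,c^2)$, $c^2=(1,d^2)$, $d^2=(1,b^2)$ and to $bcd=(1,cdb)$, $cdb=(1,dbc)$, $dbc=(1,bcd)$. So $bc=d$ is an involution, and $\{1,b,c,d\}$ is an abelian group. Conjugation by $a$ swaps coordinates, and $(ad)^2=ada\cdot d=(b,1)(1,b)=(b,b)$.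
\end{proof}

\begin{lemma}[self-replication]\label{lem:self}
For every vertex $v$ and every $x\in G$ there is $h\in G$ with $h(v)=v$ and $h|_v=x$. The group $G$ is transitive on every $X_m$.
\end{lemma}

\begin{proof}
The elements $b$, $aba$, $ada$ of $\operatorname{St}(1)$ have sections $a,c,b$ at $0$, so the homomorphism $\operatorname{St}(1)\to G$, $h\mapsto h|_0$, is onto; conjugating by $a$, so is $h\mapsto h|_1$. For $v=iu$ with $i\in\{0,1\}$, take by induction $h'$ fixing $u$ with $h'|_u=x$, and then $h\in\operatorname{St}(1)$ with $h|_i=h'$. For transitivity, $\operatorname{St}(1)$ acts on $0X_{m-1}$ as $G$ acts on $X_{m-1}$, which is transitive by induction, and $a$ exchanges $0X_{m-1}$ and $1X_{m-1}$.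
\end{proof}

The next lemma is the mechanism described in the introduction. By Lemma~\ref{lem:self}, its two hypotheses always hold for $P=G$.

\begin{lemma}[spreading]\label{lem:spread}
Let $E,P\le G$ with $P$ normalizing $E$, and let $v\in X_m$. Suppose that every element of $G$ is the section at $v$ of an element of $P$ fixing $v$. Then $N=\{z\in G: v*z\in E\}$ is a normal subgroup of $G$. If, in addition, $P$ is transitive on $X_m$, then $u*N\le E$ for all $u\in X_m$.
\end{lemma}

\begin{proof}
The set $N$ is a subgroup since $z\mapsto v*z$ is a homomorphism. Given $y\in G$, take $x\in P$ fixing $v$ with $x|_v=y$; for $z\in N$, \eqref{eq:conj} gives $v*(yzy^{-1})=x(v*z)x^{-1}\in E$. If $x\in P$ maps $v$ to $u$, then $E\ge x(v*N)x^{-1}=u*\bigl(x|_vN(x|_v)^{-1}\bigr)=u*N$.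
\end{proof}

\subsection{The branching subgroup $K$}

Let $t=abab=[a,b]$ and let $K$ be the normal closure of $t$ in $G$. Two computations with pairs will be used repeatedly:
\begin{equation}\label{eq:t}
t=aba\cdot b=(ca,ac),\qquad (bada)^2=(ab,c)^2=0*t,
\end{equation}
where $b\cdot ada=(a,c)(b,1)=(ab,c)$. Thus $t$ fixes $X_1$, and it moves every vertex of $X_2$ because $ca$ and $ac$ exchange $0$ and $1$.

\begin{proposition}\label{prop:K}
\begin{itemize}
\item[(a)] $[G:K]\le16$; in particular $k_0=\operatorname{rk}(K)$ is finite.
\item[(b)] $v*K\le K$ for every vertex $v$.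
\item[(c)] The direct product $K^{(m)}=\prod_{v\in X_m}v*K$ is a normal subgroup of finite index in $G$ contained in $\operatorname{St}(m)$, and $K=K^{(0)}\ge K^{(1)}\ge\cdots$.
\item[(d)] With $\kappa=\log[K:K^{(1)}]$ we have $1\le\kappa<\infty$ and $\log[K:K^{(m)}]=\kappa(2^m-1)$.
\end{itemize}
\end{proposition}

\begin{proof}
(a) Modulo $K$ the element $b$ commutes with $a$, and it commutes with $d$, so its image in $G/K$ is central. Hence every coset of $K$ contains $b^{\varepsilon}y$ with $\varepsilon\in\{0,1\}$ and $y\in\langle a,d\rangle$. Since $a,d$ are involutions and $(ad)^4=1$, every such $y$ equals $(ad)^i$ or $(ad)^ia$ with $0\le i\le3$. This leaves at most $16$ cosets, and $k_0<\infty$ by \eqref{eq:schreier}.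

(b) Since $b$ is central modulo $K$, we have $(b\cdot ada)^2\equiv b^2(ada)^2=1$, so $0*t\in K$ by \eqref{eq:t}. Lemma~\ref{lem:spread} with $E=K$, $P=G$, $v=0$ gives a normal subgroup $N\ni t$; thus $N\ge K$ and $0*K,1*K\le K$. Induction with $(iu)*K=i*(u*K)$ finishes the proof.

(c) The groups $v*K$, $v\in X_m$, fix $X_m$ and act on disjoint subtrees, so they generate their direct product, which lies in $K\cap \operatorname{St}(m)$ by (b). It is normal in $G$ by \eqref{eq:conj} and the normality of $K$. The sequence decreases because $(vi)*K=v*(i*K)\le v*K$. The homomorphism $\operatorname{St}(m)\to G^{X_m}$, $x\mapsto(x|_v)_v$, is injective, as $x=\prod_vv*x|_v$, and $K^{(m)}$ is the preimage of $K^{X_m}$. So $[G:K^{(m)}]\le|G_m|\cdot16^{2^m}$.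

(d) We have $K^{(i+1)}=\prod_{v\in X_i}v*K^{(1)}$, so $K^{(i)}/K^{(i+1)}\cong(K/K^{(1)})^{2^i}$; sum over $0\le i<m$. Since $t\in\operatorname{St}(1)$, we have $K\le\operatorname{St}(1)$ and $K^{(1)}\le\operatorname{St}(2)$, while $t\notin\operatorname{St}(2)$. Hence $K\neq K^{(1)}$ and $\kappa\ge1$.
\end{proof}

Branching makes the finite quotients $G_m$ grow doubly exponentially. This is the source of the large index in Theorem~\ref{thm:main}.

\begin{lemma}\label{lem:growth}
For $m\ge2$ we have $|G_m|\ge2^{\,2^{m-2}}|G_{m-1}|$.
\end{lemma}

\begin{proof}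
We have $|G_m|/|G_{m-1}|=[\operatorname{St}(m-1):\operatorname{St}(m)]$. For $A\subseteq X_{m-2}$ the element $t_A=\prod_{v\in A}v*t$ lies in $G$ by Proposition~\ref{prop:K}(b). It fixes $X_{m-1}$, and it moves the four vertices of $X_m$ below $v\in X_{m-2}$ if $v\in A$ and fixes them otherwise. So the $2^{2^{m-2}}$ elements $t_A\in\operatorname{St}(m-1)$ act differently on $X_m$.
\end{proof}

Lower bounds for ranks come from the following observation.

\begin{lemma}\label{lem:product}
Let $1\ne R\le K$ be finitely generated and $j\ge0$. Then $\prod_{v\in X_j}v*R\le K^{(j)}$ has rank between $2^j$ and $2^j\operatorname{rk}(R)$.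
\end{lemma}

\begin{proof}
The group is a direct product of $2^j$ copies of $R$, which gives the upper bound. Let $n\ge1$ be the first level on which $R$ acts nontrivially, and let $u\in X_{n-1}$ be such that some element of $R$ exchanges $u0$ and $u1$. Since $R$ fixes $u$, its action on $\{u0,u1\}$ is a homomorphism onto $\mathbb Z/2$. So the product maps onto $(\mathbb Z/2)^{2^j}$, and (R1), (R2) give the lower bound.
\end{proof}

\begin{example}\label{ex:Km}
For $R=K$ we obtain $2^m\le\operatorname{rk}(K^{(m)})\le k_02^m$, while Proposition~\ref{prop:K} gives $2^m-1\le\log[G:K^{(m)}]\le4+\kappa2^m$.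
\end{example}

\section{Four generators and large index}\label{sec:main}

\subsection{A twisted diagonal}

We look for a finitely generated $S\le G$ that satisfies the hypotheses of Lemma~\ref{lem:spread} on deep levels and has a small image in $G_m$. By Lemma~\ref{lem:growth}, $G_{m-1}$ is much smaller than $G_m$. A group of pairs $(y,\alpha(y))$, where $\alpha$ is conjugation by a fixed element of $G$, acts on $X_m$ through the action of $y$ on $X_{m-1}$, so its image in $G_m$ is no larger than $G_{m-1}$; yet below the vertex $0$ it acts with the full freedom of $y$. To reach the other half of the tree we add $a$, and $a$ should normalize the group of pairs. Since $a(y,\alpha(y))a=(\alpha(y),y)$, this is so when $\alpha^2=1$ and the range of $y$ is $\alpha$-invariant. The identity $c\cdot aca=(a,d)(d,a)=(ad,da)$, in which $da=a(ad)a$, suggests $\alpha(y)=aya$. The pair $(y,aya)$ does not lie in $G$ for every $y$, so the range of $y$ must be cut down. Let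
\[
M=\langle b,\ aba,\ ad\rangle,\qquad\Delta=\{(y,aya):y\in M\},\qquad S=\langle a,\ badac,\ caca\rangle .
\]

\begin{lemma}\label{lem:S}
The set $\Delta$ is a subgroup of $\operatorname{St}(1)$ normalized by $a$, and $S=\Delta\cup a\Delta$.
\end{lemma}

\begin{proof}
The map $y\mapsto(y,aya)$ is a homomorphism $M\to\operatorname{Aut}\mathcal T$ with image $\Delta$, so $\Delta$ is generated by the images of $aba$, $b$, $ad$. These are
\[
badac=(a,c)(b,1)(a,d)=(aba,b),\qquad a\cdot badac\cdot a=(b,aba),\qquad caca=(ad,da),
\]
where we used $cd=b$. All three lie in $S\cap\operatorname{St}(1)$, so $\Delta\le S\cap \operatorname{St}(1)$. Conjugation by $a$ exchanges $b$ and $aba$ and inverts $ad$, so $aMa=M$, and $a(y,aya)a=(aya,y)$ is the element of $\Delta$ corresponding to $aya\in M$. Hence $\Delta\cup a\Delta$ is a group. It lies in $S$ and contains the generators of $S$.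
\end{proof}

\begin{remark}\label{rem:parity}
The group $M$ is the largest possible range for $y$; this is not needed for the proofs. Let $s_n(x)\in\mathbb Z/2$ be the parity of the permutation of $X_n$ induced by $x$, a homomorphism in $x$. Then $s_1(a)=1$, $s_n(a)=0$ for $n\ge2$, and $s_{n+1}((y_0,y_1))=s_n(y_0)+s_n(y_1)$. So the values of $s_1,\dots,s_4$ on $(b,c,d)$ are $(0,0,0)$, $(1,1,0)$, $(1,0,1)$, $(0,1,1)$. The subgroup generated by $b,c,d,aba,aca,ada$ is normal in $G$ with quotient generated by $a$, so it equals $\operatorname{St}(1)$. On these six generators $(a,c)$, $(a,d)$, $(1,b)$, $(c,a)$, $(d,a)$, $(b,1)$ both sides of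
\[
s_1(y_0)=s_4(y_1)
\]
take the values $1,1,0,0,0,0$, so the identity holds for all $(y_0,y_1)\in G$. In particular $0*a=(a,1)\notin G$, and $(y,aya)\in G$ forces $y\in\ker(s_1+s_4)$. This kernel contains $b,aba,ad$ but not $a$, and $[G:M]\le2$ because $a$ normalizes $M$ and $G=\langle M,a\rangle$. So the kernel is $M$, and $[G:M]=2$.
\end{remark}

For $m\ge2$ define
\[
H_m=\langle S,\ 0^m*t\rangle=\langle a,\ badac,\ caca,\ 0^m*t\rangle ,
\]
a subgroup of $G$ by Proposition~\ref{prop:K}(b), of rank at most $4$.

\subsection{The case $m=2$}

On the second level everything can be seen by hand, and the general case will be reduced to it. The generators of $S$ act on $X_2=\{00,01,10,11\}$ as follows: $a$ exchanges $00\leftrightarrow10$ and $01\leftrightarrow11$; $caca=(ad,da)$ exchanges $00\leftrightarrow01$ and $10\leftrightarrow11$; and $badac=(aba,b)$ acts trivially, since $aba,b\in\operatorname{St}(1)$. Hence: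
\begin{itemize}
\item[(L1)] $S$ acts on $X_2$ as the Klein four-group acting on itself; in particular, transitively.
\end{itemize}
The elements $(b,aba)$, $(aba,b)$ and $(caca)^2=((ad)^2,(da)^2)$ of $S$ fix $00$, and their sections at $00$ are $b|_0=a$, $(aba)|_0=c$ and $(ad)^2|_0=b$. These generate $G$, so:
\begin{itemize}
\item[(L2)] every element of $G$ is the section at $00$ of an element of $S$ fixing $00$.
\end{itemize}
Apply Lemma~\ref{lem:spread} with $E=H_2$, $P=S$, $v=00$. The normal subgroup $N$ contains $t$, hence $K$, and therefore $u*K\le H_2$ for the four vertices $u\in X_2$. So $H_2\ge K^{(2)}$ has finite index. On the other hand, $00*t$ acts trivially on $X_2$, so $H_2$ acts on $X_2$ as $S$ does. The generator $b=(a,c)$ exchanges $00\leftrightarrow01$ and fixes $10$ and $11$, which no element of the Klein four-group does. Thus $b\notin H_2$. The reason is the diagonal: an element $(y,aya)$ that is trivial on the vertices below $1$ is trivial on those below $0$.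

Property (L2) has no analog on level $1$. The stabilizer of $0$ in $S$ is $\Delta$, whose sections at $0$ form the proper subgroup $M$ (Remark~\ref{rem:parity}). The defect disappears one level down, and this is why we take $m\ge2$.

\subsection{The general case}

\begin{lemma}\label{lem:Sprop}
Let $m\ge2$.
\begin{itemize}
\item[(a)] Every element of $G$ is the section at $0^m$ of an element of $S$ fixing $0^m$.
\item[(b)] $S$ is transitive on $X_m$.
\item[(c)] The image of $S$ in $G_m$ has order at most $2|G_{m-1}|$.
\end{itemize}
\end{lemma}

\begin{proof}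
(a) Given $x\in G$, Lemma~\ref{lem:self} provides $h\in G$ fixing $0^{m-2}$ with section $x$ there, and (L2) provides $s\in S$ fixing $00$ with $s|_{00}=h$. Then $s$ fixes $0^m$ and $s|_{0^m}=x$.

(b) By (L1), any vertex of $X_m$ can be moved by $S$ into $00X_{m-2}$. By (L2), the stabilizer of $00$ in $S$ acts on $00X_{m-2}$ as $G$ acts on $X_{m-2}$, which is transitive by Lemma~\ref{lem:self}.

(c) If $y\in M\cap\operatorname{St}(m-1)$, then $aya\in\operatorname{St}(m-1)$ by normality, so $(y,aya)\in\operatorname{St}(m)$. Hence the image of $\Delta$ in $G_m$ is a quotient of $M/(M\cap\operatorname{St}(m-1))$, which embeds in $G_{m-1}$. Finally, $S=\Delta\cup a\Delta$ by Lemma~\ref{lem:S}.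
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:Sprop}(a),(b), Lemma~\ref{lem:spread} applies with $E=H_m$, $P=S$, $v=0^m$. The subgroup $N$ is normal in $G$ and contains $t$, so it contains $K$, and $K^{(m)}\le H_m$. Conversely, $SK^{(m)}$ is a group containing $S$ and $0^m*t$. Thus
\begin{equation}\label{eq:Hm}
H_m=S\,K^{(m)},
\end{equation}
which has finite index by Proposition~\ref{prop:K}(c). Since $K^{(m)}\le\operatorname{St}(m)$, the groups $H_m$ and $S$ have the same image in $G_m$. By Lemmas~\ref{lem:Sprop}(c) and~\ref{lem:growth},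
\[
[G:H_m]\ \ge\ [G:H_m\operatorname{St}(m)]\ \ge\ \frac{|G_m|}{2|G_{m-1}|}\ \ge\ 2^{\,2^{m-2}-1}.
\]
If \eqref{eq:lower} held for all subgroups of finite index, then, as $g$ is increasing, $f([G:H_m])<C\,g(4C)$ for all $m$. This is impossible since $[G:H_m]\to\infty$ and $f$ has limit $\infty$.
\end{proof}

There is no conflict with \eqref{eq:GK}: a normal subgroup of rank at most $4$ has $\log\log[G:H]\le2D$, so $H_m$ is not normal for large $m$.

\section{The logarithmic upper bound}\label{sec:upper}

For a subgroup of index $2^n$, Schreier's formula only gives a rank of order $2^n$, and we want order $n$. The tool is the self-similarity of $K$. Inside a product $K^{(j)}\cong K^{2^j}$ a subgroup decomposes into $2^j$ subgroups of $K$, whose ranks add up to an upper bound for its rank and whose logarithmic indices add up exactly to its logarithmic index. Passing from $R\le K$ to $R\cap K^{(j)}$ costs a bounded number of generators for fixed $j$. An induction on the index therefore gives a linear bound, provided that the index drops strictly at each step. By (R1), it drops exactly when $RK^{(j)}\ne K$.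 For the proper subgroup $R$ of finite index in the $2$-group $K$ this follows from (R3) once $K^{(j)}$ lies in every subgroup of index $2$ of $K$, and all of these contain $K'=[K,K]$.

\subsection{The commutator subgroup of $K$}

\begin{lemma}\label{lem:K4}
$K^{(4)}\le K'$.
\end{lemma}

\begin{proof}
The group $K'$ is characteristic in $K$, hence normal in $G$. For a vertex $v$ put $N_v=\{z\in G:v*z\in K'\}$, a normal subgroup of $G$ by Lemma~\ref{lem:spread} with $E=K'$, $P=G$. If $z\in G$ and $0*z\in N_v$, then $z\in N_{v0}$. We must show $t\in N_{0000}$: then $K\le N_{0000}$ by normality, and the last assertion of Lemma~\ref{lem:spread} gives $u*K\le K'$ for all $u\in X_4$. At the root we may only take commutators of elements of $K$ with each other. Sections of elements of $K$ need not lie in $K$, however, so further down the tree we gain commutators of $K$ with elements outside $K$: first with $b$ and $aba$, then with $a$ and $c$.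

\emph{Step 1: $[k,b],[k,aba]\in N_{00}$ for all $k\in K$.} The elements $t$ and $0*(0*k)$ lie in $K$, and $t$ fixes $0$ with section $ca$. By \eqref{eq:comm}, $z=[ca,0*k]$ lies in $N_0$. By \eqref{eq:conj} and $c|_1=d$,
\[
(ca)(0*k)(ca)^{-1}=c\,(1*k)\,c=1*(dkd),\qquad\text{so}\qquad z=(k^{-1},dkd).
\]
To remove the second coordinate, take the commutator with $ada=(b,1)$. Since $N_0$ is normal in $G$, it contains $[z,ada]=0*[k^{-1},b]$. Hence $[k,b]\in N_{00}$ for all $k\in K$, and by normality $[k,aba]=a\,[aka,b]\,a\in N_{00}$.

\emph{Step 2: $[l,a],[l,c]\in N_{000}$ for all $l\in K$.} Take $k=0*l$ in Step 1. Since $b|_0=a$ and $(aba)|_0=c$, \eqref{eq:comm} gives $[k,b]=0*[l,a]$ and $[k,aba]=0*[l,c]$.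

\emph{Step 3: $0*t\in N_{000}$.} We compute in $G/N_{000}$, where $a$ and $c$ commute with $t$ by Step 2. From $ata=baba=t^{-1}$ we get $t=t^{-1}$. Then $btb=baba=t^{-1}=t$, so $b$ commutes with $t$ as well, and $t$ is central since $G=\langle a,b,c\rangle$. Using $aba=tb$ and $dbd=b$,
\[
(bada)^2=ba\,d\,(aba)\,d\,a=ba\,d\,(tb)\,d\,a=t\,ba\,(dbd)\,a=t\,baba=t\,t^{-1}=1 .
\]
By \eqref{eq:t}, $(bada)^2=0*t$. So $0*t\in N_{000}$, and $t\in N_{0000}$.
\end{proof}

\subsection{Induction on the index}

Let $R$ have finite index in a subgroup $E\le G$, and let $R_E$ be the intersection of the conjugates of $R$ in $E$, a normal subgroup of finite index. Every element of $E/R_E$ has order a power of $2$, so $E/R_E$ is a finite $2$-group by Cauchy's theorem. Hence $[E:R]$ is a power of $2$, and if $R\ne E$, then $R$ lies in a subgroup of index $2$ of $E$ by (R3). This is the only use of the fact that $G$ is a $2$-group; without it, nothing would prevent $R$ from mapping onto $K/K^{(4)}$, and the induction below would not descend.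

\begin{proposition}\label{prop:induct}
Let $\alpha=15(\kappa+k_0)$. If $R\le K$ and $[K:R]=2^n$, then $\operatorname{rk}(R)\le k_0+\alpha n$.
\end{proposition}

\begin{proof}
We use induction on $n$; for $n=0$ we have $R=K$. Let $n\ge1$. Then $R$ lies in a subgroup of index $2$ of $K$, which contains $K'$ and hence $K^{(4)}$ by Lemma~\ref{lem:K4}. So $RK^{(4)}\ne K$. Put $R'=R\cap K^{(4)}$. By (R1),
\[
2^n=[K:RK^{(4)}]\,[K^{(4)}:R'],
\]
so $[K^{(4)}:R']=2^p$ with $p\le n-1$.

Identify $K^{(4)}$ with $K^{16}$, let $D_i$ be the product of the first $i$ factors ($0\le i\le16$), and let $\pi_i:D_i\to K$ be the projection to the $i$-th factor, with kernel $D_{i-1}$. Put $Q_i=R'\cap D_i$ and $R_i=\pi_i(Q_i)\le K$. Then $Q_{i-1}$ is normal in $Q_i$ with quotient isomorphic to $R_i$, so (R1) gives $\operatorname{rk}(R')\le\sum_{i=1}^{16}\operatorname{rk}(R_i)$. Again by (R1),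
\[
[D_i:Q_i]=[D_i:Q_iD_{i-1}]\,[D_{i-1}:Q_{i-1}]=[K:R_i]\,[D_{i-1}:Q_{i-1}],
\]
so $2^p=\prod_i[K:R_i]$. Write $[K:R_i]=2^{n_i}$; then $\sum_in_i=p$ and each $n_i\le n-1$. The induction hypothesis gives $\operatorname{rk}(R')\le16k_0+\alpha p\le16k_0+\alpha(n-1)$. Finally, $R/R'$ embeds in $K/K^{(4)}$, of order $2^{15\kappa}$ by Proposition~\ref{prop:K}(d). By (R1) and (R2),
\[
\operatorname{rk}(R)\le15\kappa+16k_0+\alpha(n-1)=k_0+\alpha n.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $[G:H]=2^n$ with $n\ge1$. Then $[K:H\cap K]$ is a power of $2$ not exceeding $2^n$, and $H/(H\cap K)$ embeds in $G/K$, of order at most $2^4$. So $\operatorname{rk}(H)\le k_0+\alpha n+4\le C_1n$ with $C_1=\alpha+k_0+4$.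

If $[G:H]\ge4$, then $f_0([G:H])=\log n\ge1$ and
\[
g_0(\operatorname{rk}(H))\le\max\{1,\log C_1+\log n\}\le(1+\log C_1)\,f_0([G:H]).
\]
If $[G:H]\in\{1,2\}$, then $\operatorname{rk}(H)\le C_1$, because $\operatorname{rk}(G)\le3<C_1$ and because of the bound above with $n=1$; as $f_0([G:H])=1$, the same inequality holds. Since $f_0$ is increasing, \eqref{eq:upper} holds with any integer $C>1+\log C_1$.
\end{proof}

\section{All intermediate ranks}\label{sec:all}

Two constructions are now available: $H_m$ raises the index at no cost in rank, and the product of $2^j$ copies placed below the vertices of $X_j$ multiplies both the rank and the logarithm of the index by about $2^j$. Combining them, $j$ controls the rank and $m$ controls the ratio of $\log[G:H]$ to the rank. The copies $v*H_m$ need not lie in $G$, since $a\in H_m$ and $0*a\notin G$, so we first intersect $H_m$ with $K$. We also need an upper bound for the index, which \eqref{eq:Hm} supplies.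

\begin{proof}[Proof of Theorem~\ref{thm:all}]
For $m\ge5$ let $R_m=H_m\cap K$ and $\ell_m=\log[K:R_m]$. The index of $R_m$ in $H_m$ is at most $16$, so $\operatorname{rk}(R_m)\le16\cdot3+1=49$ by \eqref{eq:schreier}. From $[G:K][K:R_m]\ge[G:H_m]$ and Theorem~\ref{thm:main} we get $\ell_m\ge2^{m-2}-5$, and $2^{m-2}-5\ge2^m/16$ because $3\cdot2^m/16\ge6$. By \eqref{eq:Hm}, $R_m\ge K^{(m)}$, so $R_m\neq1$ and Proposition~\ref{prop:K}(d) gives $\ell_m\le\kappa2^m$. Thus
\[
2^m/16\le\ell_m\le\kappa2^m .
\]
For $j\ge0$ let $H_{j,m}=\prod_{v\in X_j}v*R_m\le K^{(j)}$. By Lemma~\ref{lem:product}, $2^j\le\operatorname{rk}(H_{j,m})\le49\cdot2^j$. Along the chain $G\ge K\ge K^{(j)}\ge H_{j,m}$,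
\[
\log[G:H_{j,m}]=\log[G:K]+\kappa(2^j-1)+2^j\ell_m ,
\]
which is at least $2^{j+m}/16$ and at most $4+\kappa2^j+\kappa2^{j+m}\le(4+2\kappa)2^{j+m}$.

Given $1\le r\le n$, choose integers $j,i\ge0$ with $2^j\le r<2^{j+1}$ and $2^i\le n/r<2^{i+1}$, and put $m=i+5$. Multiplying the inequalities gives $2^{i+j}\le n<2^{i+j+2}$, that is, $8n<2^{j+m}\le32n$. So $H=H_{j,m}$ satisfies
\[
r/2<\operatorname{rk}(H)\le49r,\qquad n/2\le\log[G:H]\le32(4+2\kappa)n,
\]
and the theorem holds with $C_2=32(4+2\kappa)$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{GK}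
Rostislav Grigorchuk, Rostyslav Kravchenko,
\emph{On the rigidity of rank gradient in a group of intermediate growth},
arXiv:1802.08387 (2018).

\end{thebibliography}
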